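# Rational-equivalence orbits and the order of the Jacobian along an exceptional divisor

All varieties are over $\mathbf C$.

## 1. A divisor that records the codimension of a subvariety

Let $Y$ be a smooth projective variety of dimension $N$ and let $Z\subset Y$ be an irreducible closed subset of codimension $c\ge 1$, possibly very singular. Choose an open $U\subset Y$ such that $Z\cap U$ is smooth and nonempty, and blow up $Z$. Over $U$ the blow-up $\mathrm{Bl}_ZY\to Y$ is the blow-up of a smooth variety along a smooth center, so it is smooth there, with an irreducible exceptional divisor: the projectivized normal bundle of $Z\cap U$, a $\mathbf P^{c-1}$-bundle over $Z\cap U$. Let $E_Z\subset \mathrm{Bl}_ZY$ be the closure of this exceptional divisor. If $c=1$, then $Z$ is a Cartier divisor, $\mathrm{Bl}_ZY=Y$ and $E_Z=Z$.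

The proof in this lecture turns on the prime divisor $E_Z$, carried to a suitable smooth model. Its virtue is that the codimension of $Z$ can be read off from it by differentiating. To say this, we need one definition.

**Definition (Jacobian divisor).** Let $r:\Gamma\to Y$ be a birational morphism between smooth varieties. Pulling back top-degree forms gives an injective map of line bundles $r^*\omega_Y\to\omega_\Gamma$, locally multiplication by the Jacobian determinant of $r$. Its divisor of zeros is denoted $K_{\Gamma/Y}\ge 0$.

So if $\eta$ is a nowhere vanishing top form on an open $U\subset Y$, then $K_{\Gamma/Y}=\operatorname{div}(r^*\eta)$ over $U$. If $r$ factors as $\Gamma\xrightarrow{s}B\xrightarrow{b}Y$ with $B$ smooth and $s,b$ birational, the chain rule for determinants gives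
$$K_{\Gamma/Y}=K_{\Gamma/B}+s^*K_{B/Y}.\qquad (1)$$

Here is an example in the plane. Blow up the origin, with chart $y_1=t$, $y_2=tg$. Then $dy_1\wedge dy_2=t\,dt\wedge dg$, so the exceptional curve has order $1=c-1$, with $c=2$ the codimension of the origin. Now blow up the point $t=g=0$ of this chart, with $t=s$, $g=sw$. Then $y_1=s$, $y_2=s^2w$ and $dy_1\wedge dy_2=s^2\,ds\wedge dw$. The new exceptional curve also lies over the origin, but it has order $2>c-1$. This is the general pattern: every divisor lying over a subset of codimension $c$ has order at least $c-1$, and the divisor $E_Z$ has order exactly $c-1$. We prove these two statements after a standard preliminary.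

**Lemma 1.** Let $b:\Gamma\to B$ be a proper birational morphism of varieties, and let $\eta\in B$ be a point of codimension $1$ at which $B$ is smooth. Then $b$ is an isomorphism over a neighborhood of $\eta$.

*Proof.* The local ring $\mathcal O_{B,\eta}$ is a discrete valuation ring whose fraction field is the common function field of $B$ and $\Gamma$. Since $b$ is proper, the valuative criterion lifts $\operatorname{Spec}\mathcal O_{B,\eta}\to B$ to $\Gamma$. Since $\Gamma$ is of finite type, the lift extends to a morphism $s:V\to\Gamma$ on a neighborhood $V$ of $\eta$. The morphism $b\circ s$ agrees with the inclusion $V\subset B$ at the generic point, hence everywhere. So $s$ is a section of the separated morphism $b^{-1}(V)\to V$, hence a closed immersion. Its image is closed in the irreducible, reduced scheme $b^{-1}(V)$ and has the same dimension, so it is all of $b^{-1}(V)$. Thus $s$ is an isomorphism $V\cong b^{-1}(V)$, inverse to $b$. $\square$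

**Lemma 2 (lower bound).** Let $r:\Gamma\to Y$ be a proper birational morphism of smooth varieties, let $E\subset\Gamma$ be a prime divisor, $W=r(E)$ and $c=\operatorname{codim}_YW$. Then $\operatorname{ord}_EK_{\Gamma/Y}\ge c-1$.

*Proof.* If $c=0$ there is nothing to prove. Otherwise the order along $E$ can be computed near a general point $e\in E$, which we choose so that $E$ is smooth at $e$ and $W$ is smooth at $r(e)$. Take local coordinates $y_1,\dots,y_N$ on $Y$ at $r(e)$ with $W=\{y_1=\dots=y_c=0\}$, and a local equation $t$ of $E$ at $e$. For $j\le c$ the function $r^*y_j$ vanishes on $E$, so $r^*y_j=t\,g_j$ and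
$$r^*dy_j=t\,dg_j+g_j\,dt .$$
Expand $r^*(dy_1\wedge\dots\wedge dy_c)$. Since $dt\wedge dt=0$, a nonzero term uses the summand $g_j\,dt$ for at most one $j$; for the other $c-1$ or more indices it uses $t\,dg_j$. So every term is divisible by $t^{c-1}$, and therefore so is $r^*(dy_1\wedge\dots\wedge dy_N)$. $\square$

**Lemma 3 (equality for $E_Z$).** Let $Z\subset Y$ and $E_Z\subset\mathrm{Bl}_ZY$ be as above, with $c=\operatorname{codim}_YZ\ge1$. Let $p:\Gamma\to Y$ be a birational morphism, with $\Gamma$ smooth projective, that factors through $\mathrm{Bl}_ZY$. Then the strict transform $E\subset\Gamma$ of $E_Z$ is a well-defined prime divisor, $p(E)=Z$, and $\operatorname{ord}_EK_{\Gamma/Y}=c-1$.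

*Proof.* The generic point of $E_Z$ has codimension $1$ in $\mathrm{Bl}_ZY$, which is smooth there. By Lemma 1, $\Gamma\to\mathrm{Bl}_ZY$ is an isomorphism over a neighborhood $V$ of this point. So $E$, the closure of the preimage of $E_Z\cap V$, is a prime divisor. It maps onto $E_Z$, and $E_Z$ maps onto $Z$, so $p(E)=Z$. The order along $E$ may now be computed on the blow-up at the generic point of $E_Z$. In a chart $y_1=t$, $y_j=tg_j$ for $2\le j\le c$, where $Z=\{y_1=\dots=y_c=0\}$,
$$dy_1\wedge\dots\wedge dy_N=t^{c-1}\,dt\wedge dg_2\wedge\dots\wedge dg_c\wedge dy_{c+1}\wedge\dots\wedge dy_N,$$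
because every term containing a second factor $dt$ dies. The order is exactly $c-1$. $\square$

What this is for: suppose $Y$ has a second birational model $Y'$, that $\Gamma$ maps to both, and that the two Jacobian divisors on $\Gamma$ coincide. Then $E$ has order $c-1$ for both. By Lemma 2, the image of $E$ in $Y'$ has codimension at most $c$. So $E$ carries a subvariety of $Y$ to a subvariety of $Y'$ without losing dimension, even if $Z$ lies where the birational map is not defined. We shall use this for orbits of points under rational equivalence.

## 2. Orbits of points and Voisin's filtration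

For a smooth projective variety $X$, let $\mathrm{CH}_0(X)$ be the group of $0$-cycles modulo rational equivalence.

**Definition (orbit).** For $x\in X$ put $O_x=\{y\in X:[y]=[x]\text{ in }\mathrm{CH}_0(X)\}$. It is a countable union of closed algebraic subsets of $X$, and $\dim O_x$ is the maximum of their dimensions.

On $\mathbf P^N$ any two points lie on a line, so $O_x=\mathbf P^N$. On a smooth projective curve of genus at least $1$ we have $O_x=\{x\}$: if $[x]=[y]$ with $y\ne x$, a rational function with divisor $x-y$ would be an isomorphism to $\mathbf P^1$.

The number $\dim O_x$ bounds every closed subset inside the orbit: if $Z\subset O_x$ is irreducible and closed in $X$, then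
$$\dim Z\le\dim O_x. \qquad (2)$$
Indeed, write $O_x=\bigcup_kA_k$ with $A_k$ closed algebraic. Then $Z=\bigcup_k(Z\cap A_k)$, and by Baire some $Z\cap A_k$ contains a nonempty open subset of $Z$ in the classical topology. Such a subset is Zariski dense in $Z$, so $Z\subset A_k$.

**Definition (the filtration).** Put $S_iX=\{x\in X:\dim O_x\ge i\}$, and let $S_i\mathrm{CH}_0(X)\subseteq\mathrm{CH}_0(X)$ be the subgroup generated by the classes $[x]$ with $x\in S_iX$.

Since $S_{i+1}X\subseteq S_iX$, this is a decreasing filtration, with $S_0\mathrm{CH}_0(X)=\mathrm{CH}_0(X)$. It is Voisin's filtration, considered for the following manifolds.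

**Definition (HK manifold).** A compact hyper-Kähler (HK) manifold is a simply connected compact Kähler manifold $X$ with $H^0(X,\Omega_X^2)=\mathbf C\sigma$, where $\sigma$ is a holomorphic symplectic form. Its dimension is even, say $2n$, and one considers $S_i$ for $0\le i\le n$.

For $n=1$ these are the K3 surfaces. The bound $i\le n$ comes from a classical theorem (Mumford, *Rational equivalence of 0-cycles on surfaces*, 1968; Roitman in general; see Voisin, *Hodge Theory and Complex Algebraic Geometry II*, Ch. 10). Call an irreducible closed subset contained in some $O_x$ a *constant cycle subvariety*. The theorem says that $\sigma$ vanishes on the smooth locus of every constant cycle subvariety $Z$. So the tangent space of $Z$ at a smooth point is isotropic for $\sigma$, and $\dim Z\le n$. Hence $\dim O_x\le n$ for all $x$.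

A birational map $f:X\dashrightarrow X'$ of smooth projective varieties induces an isomorphism $f_*:\mathrm{CH}_0(X)\cong\mathrm{CH}_0(X')$ through the correspondence given by the closure of its graph. The question, from Francesco Antonio Denisi and Ángel David Ríos Ortiz, "Asymptotic base loci on hyper-Kähler manifolds", arXiv:2304.01773 (2023), is this: if $X,X'$ are projective HK manifolds, does $f_*$ map $S_i\mathrm{CH}_0(X)$ onto $S_i\mathrm{CH}_0(X')$ for every $i$? For moduli spaces of Bridgeland stable sheaves on a K3 surface the answer is affirmative (Li–Zhang). We prove that it is affirmative in general, orbit by orbit.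

**Theorem A.** Let $f:X\dashrightarrow X'$ be a birational map between projective HK manifolds. If $x\in X$, $x'\in X'$ and $f_*[x]=[x']$, then $\dim O_x=\dim O_{x'}$. Consequently $f_*(S_i\mathrm{CH}_0(X))=S_i\mathrm{CH}_0(X')$ for all $i$.

## 3. K3 surfaces and the Mukai flop by hand

For $n=1$ the theorem is immediate, since a birational map between K3 surfaces is an isomorphism (they are minimal surfaces with nef canonical bundle). But the filtration itself is worth computing, and we shall need the result.

Let $X$ be a projective K3 surface. It carries an ample divisor $D$ that is a sum of rational curves (Bogomolov–Mumford; Mori–Mukai, *The uniruledness of the moduli space of curves of genus 11*, 1983). Any two points on one rational curve are rationally equivalent in $X$, as images of points of $\mathbf P^1$. Since $D$ is ample, $\operatorname{Supp}D$ is connected. So all its points have one class $c_X$. If $\dim O_x\ge1$, then $O_x$ contains a curve, this curve meets $D$, and $[x]=c_X$. Conversely, if $[x]=c_X$ then $O_x\supset\operatorname{Supp}D$. Thus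
$$S_1\mathrm{CH}_0(X)=\mathbf Z c_X. \qquad (3)$$
Moreover some $x\in X$ has $[x]\ne c_X$, because otherwise $X$ would be a constant cycle subvariety of itself and $\sigma$ would vanish on $X$. For such $x$ even $[x]\notin\mathbf Zc_X$: comparing degrees, $[x]=mc_X$ forces $m=1$.

For $n=2$ consider a Mukai flop. Suppose a projective HK fourfold $X$ contains $P\cong\mathbf P^2$. By isotropy, $\sigma$ identifies the normal bundle of $P$ with $\Omega_P$, so the exceptional divisor $E$ of $\Gamma=\mathrm{Bl}_PX$ is the incidence variety of pairs (point, line through it) in $P\times P^\vee$. It is a standard fact that $E$ can be contracted along the other projection: there is $q:\Gamma\to X'$ which is the blow-up of a complex manifold $X'$ along a copy of $P^\vee$. Suppose that $X'$ is a projective HK manifold, and write $p:\Gamma\to X$ for the blow-up. Off $P$ and $P^\vee$ the map $f=q\circ p^{-1}$ is an isomorphism. All points of $P$ are rationally equivalent, and so are all points of $P^\vee$. Both Jacobian divisors are equal to $E$, since both centers have codimension $2$.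

The construction of Section 1 can be followed explicitly for subsets $Z$ of $P$. For $Z=P$ we have $E_Z=E$, and $q(E)=P^\vee$ has the same dimension as $P$. For a line $Z=\ell\subset P$, take coordinates with $P=\{y_1=y_2=0\}$ and $\ell=\{y_1=y_2=y_3=0\}$. In the chart $y_1=t$, $y_2=tg_2$, $y_3=tg_3$ of $\mathrm{Bl}_\ell X$ the ideal of $P$ pulls back to $(t,tg_2)=(t)$, so the chart maps to $\Gamma=\mathrm{Bl}_PX$, by $y_1=t$, $y_2/y_1=g_2$, $y_3=tg_3$ and $y_4$. At $t=0$ the image consists of the points over $(y_3,y_4)=(0,y_4)$ with arbitrary slope $g_2$. So $E_\ell$ dominates $p^{-1}(\ell)$. Its image in $X'$ is the set of all lines in $P$ through some point of $\ell$, which is all of $P^\vee$. The dimension went up from $1$ to $2$. The same computation with $y_4=tg_4$ as well shows that for a point $Z=\{z\}$ the divisor $E_Z$ dominates $p^{-1}(z)$, whose image is the line in $P^\vee$ of all lines through $z$. The dimension went up from $0$ to $1$.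

## 4. Moving orbits through a common resolution

**Definition (common resolution).** Let $f:X\dashrightarrow X'$ be a birational map between smooth projective varieties of dimension $N$. A common resolution is a smooth projective variety $\Gamma$ with birational morphisms $p:\Gamma\to X$ and $q:\Gamma\to X'$ such that $q=f\circ p$ as rational maps. Another one, $(\Gamma_1,p_1,q_1)$, dominates it if there is a birational morphism $h:\Gamma_1\to\Gamma$ with $p_1=p\circ h$ and $q_1=q\circ h$.

If $f$ is the inverse of a blow-up $\beta:X'\to X$ of a smooth center, then $(X',\beta,\mathrm{id})$ is a common resolution. In general one exists, and we may ask more: given finitely many projective varieties birational to $X$, such as $X'$, blow-ups $\mathrm{Bl}_ZX$ and $\mathrm{Bl}_{Z'}X'$, and other common resolutions, take the closure in their product with $X$ of the graph of the birational maps from $X$, and resolve its singularities. The result maps to all of them compatibly. In particular, there are common resolutions as in Lemma 3 ($p$ factors through $\mathrm{Bl}_ZX$) which dominate a given one.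

**Lemma 4.** Let $(\Gamma,p,q)$ be a common resolution of $f$. For every $\gamma\in\Gamma$, $f_*[p(\gamma)]=[q(\gamma)]$. Moreover $(f^{-1})_*=(f_*)^{-1}$.

*Proof.* The map $(p,q):\Gamma\to X\times X'$ is birational onto the closure of the graph, whose class is therefore $(p,q)_*[\Gamma]$. With the projections $\mathrm{pr},\mathrm{pr}'$ of $X\times X'$ and the projection formula,
$$f_*\alpha=\mathrm{pr}'_*\big(\mathrm{pr}^*\alpha\cdot(p,q)_*[\Gamma]\big)=\mathrm{pr}'_*(p,q)_*(p^*\alpha)=q_*p^*\alpha .$$
The projection formula also gives $p_*p^*\alpha=\alpha\cdot p_*[\Gamma]=\alpha$. By birational invariance of $\mathrm{CH}_0$ (Fulton, *Intersection Theory*, Ex. 16.1.11), $p_*:\mathrm{CH}_0(\Gamma)\to\mathrm{CH}_0(X)$ is an isomorphism, so $p^*=(p_*)^{-1}$ on $\mathrm{CH}_0$ and $f_*=q_*(p_*)^{-1}$. Since $p_*[\gamma]=[p(\gamma)]$, we get $f_*[p(\gamma)]=q_*[\gamma]=[q(\gamma)]$. Exchanging the roles of $p$ and $q$, $(f^{-1})_*=p_*(q_*)^{-1}$, which is the inverse of $f_*$. $\square$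

Two consequences will be used constantly. First, for every $x\in X$ there is $x'\in X'$ with $f_*[x]=[x']$: take $x'=q(\gamma)$ with $p(\gamma)=x$. Second, suppose $f_*[x]=[x']$. Then
$$T\subset\Gamma,\quad p(T)\subset O_x\quad\Longrightarrow\quad q(T)\subset O_{x'}, \qquad (4)$$
because for $\gamma\in T$ we have $[q(\gamma)]=f_*[p(\gamma)]=f_*[x]=[x']$.

So containment in the orbit is automatic, and only dimension is at stake. The first thing to try is the strict transform. Let $Z\subset O_x$ be irreducible and closed of dimension $\dim O_x$. If $Z$ meets an open set $V\subset X$ over which $p$ is an isomorphism and on which $f$ is an open immersion, let $T$ be the closure of $p^{-1}(Z\cap V)$. Then $p(T)\subset Z$, so $q(T)\subset O_{x'}$, and $\dim q(T)=\dim Z$. This stops working when $Z$ meets no such $V$, as for $Z=P$ in the Mukai flop. There one falls back on the full preimage. Still $q(p^{-1}(Z))\subset O_{x'}$ by (4), but its dimension is no longer controlled: $p^{-1}(Z)$ has dimension at least $\dim Z$, and $q$ may contract it.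

Nothing formal can exclude this. Let $X$ be a projective K3 surface, $x\in X$ a point with $[x]\ne c_X$, $\beta:X'\to X$ the blow-up at $x$ and $C$ the exceptional curve. Take the birational map $\beta$ itself, from $X'$ to $X$. All points of $C\cong\mathbf P^1$ are in one orbit, of dimension at least $1$, and $\beta$ sends their class to $[x]$, whose orbit has dimension $0$ by Section 3. The common resolution is $\Gamma=X'$, with Jacobian divisor $0$ over $X'$ and $C$ over $X$. Along $C$ the orders are $0$ and $1$, and the codimension of the image of $C$ goes from $1$ to $2$.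

So canonical bundles must enter. The way past the obstacle is not to use all of $p^{-1}(Z)$, but to pick inside it the one divisor $E$ of Lemma 3, whose order along $K_{\Gamma/X}$ is known exactly, and to compare orders.

## 5. $K$-equivalence and the general statement

**Definition ($K$-equivalence).** Smooth projective varieties $X,X'$ are $K$-equivalent via $f$ if $K_{\Gamma/X}=K_{\Gamma/X'}$ on some common resolution $\Gamma$.

If $h:\Gamma_1\to\Gamma$ is a dominating common resolution, formula (1) gives
$$K_{\Gamma_1/X}-K_{\Gamma_1/X'}=h^*\big(K_{\Gamma/X}-K_{\Gamma/X'}\big). \qquad (5)$$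
So the equality $K_{\Gamma/X}=K_{\Gamma/X'}$, and likewise the inequality $K_{\Gamma/X}\ge K_{\Gamma/X'}$, passes to every common resolution dominating $\Gamma$. For the Mukai flop both divisors are $E$. A surface $X$ and its blow-up $X'$ at a point are not $K$-equivalent via the inverse of the blow-up: if equality held on some $\Gamma$, it would hold on some $\Gamma_1$ dominating both $\Gamma$ and $X'$, but there the difference (5), computed from $X'$, is the pullback of the exceptional curve, which is not $0$.

**Theorem B.** Let $f:X\dashrightarrow X'$ be a birational map between smooth projective varieties of dimension $N$.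

1. If $K_{\Gamma/X}\ge K_{\Gamma/X'}$ on some common resolution, then $\dim O_{x'}\ge\dim O_x$ whenever $f_*[x]=[x']$, and $f_*S_i\mathrm{CH}_0(X)\subseteq S_i\mathrm{CH}_0(X')$ for all $i$.
2. If $X,X'$ are $K$-equivalent (for example if $K_X$ and $K_{X'}$ are both nef), then $\dim O_x=\dim O_{x'}$ whenever $f_*[x]=[x']$, and $f_*S_i\mathrm{CH}_0(X)=S_i\mathrm{CH}_0(X')$ for all $i$.
3. In case 2, put $d=\dim O_x=\dim O_{x'}$. There is a canonical bijection $Z\leftrightarrow Z'$ between the $d$-dimensional irreducible closed subsets of $O_x$ and those of $O_{x'}$, and $Z\times\mathbf P^{N-d-1}$ is birational to $Z'\times\mathbf P^{N-d-1}$ if $d<N$. In particular, for birational projective HK manifolds of dimension $2n$, there is a canonical bijection between the $n$-dimensional constant cycle subvarieties of $X$ and those of $X'$, and corresponding ones are stably birational.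
4. Without a hypothesis on canonical divisors the statement fails: for a projective K3 surface $X$ and its blow-up $X'$ at a suitable point, $f_*S_1\mathrm{CH}_0(X)\subsetneq S_1\mathrm{CH}_0(X')$, where $f:X\dashrightarrow X'$ is the inverse of the blow-up.

## 6. Orbits do not shrink when $K_{\Gamma/X}\ge K_{\Gamma/X'}$

We prove part 1 of Theorem B. Let $\Gamma_0$ be a common resolution with $K_{\Gamma_0/X}\ge K_{\Gamma_0/X'}$, and let $f_*[x]=[x']$. Choose an irreducible closed $Z\subset O_x$ with $\dim Z=\dim O_x$, and put $c=\operatorname{codim}_XZ$.

**Step 1: the degenerate case $c=0$.** This step removes the case in which there is nothing to blow up. Here $Z=X=O_x$. Apply (4) with $T=\Gamma_0$: we get $X'=q(\Gamma_0)\subset O_{x'}$. Hence $\dim O_{x'}=N=\dim O_x$.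

**Step 2: carrying $Z$ to $X'$ by a divisor.** This step produces the candidate $Z'$. Let $c\ge1$. By Section 4 there is a common resolution $(\Gamma,p,q)$ dominating $\Gamma_0$ such that $p$ factors through $\mathrm{Bl}_ZX$. Let $E\subset\Gamma$ be the strict transform of $E_Z$, and put
$$Z'=q(E),\qquad c'=\operatorname{codim}_{X'}Z'.$$
The set $Z'$ is irreducible, and closed since $q$ is proper. By Lemma 3, $p(E)=Z\subset O_x$, so (4) gives $Z'\subset O_{x'}$.

**Step 3: comparing codimensions.** This step shows that $Z'$ is at least as large as $Z$. By (5), $K_{\Gamma/X}\ge K_{\Gamma/X'}$. Using Lemma 3 for $p$, then this inequality, then Lemma 2 for $q$, we find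
$$c-1=\operatorname{ord}_EK_{\Gamma/X}\ge\operatorname{ord}_EK_{\Gamma/X'}\ge c'-1. \qquad (6)$$
So $c'\le c$, that is, $\dim Z'\ge\dim Z$. By (2), $\dim O_{x'}\ge\dim Z'\ge\dim Z=\dim O_x$.

**Step 4: from orbits to the filtration.** This step passes to the subgroups. Let $x\in S_iX$. By Section 4 there is $x'\in X'$ with $f_*[x]=[x']$, and $\dim O_{x'}\ge\dim O_x\ge i$ by what we have shown. So $f_*[x]=[x']\in S_i\mathrm{CH}_0(X')$. Since the classes $[x]$ with $x\in S_iX$ generate $S_i\mathrm{CH}_0(X)$, it follows that $f_*S_i\mathrm{CH}_0(X)\subseteq S_i\mathrm{CH}_0(X')$. This proves part 1. $\square$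

## 7. Trivial and nef canonical bundles

**Step 1: $K$-equivalence gives equality.** This step proves the conclusions of part 2 for $K$-equivalent $X,X'$. If $K_{\Gamma/X}=K_{\Gamma/X'}$ on some common resolution, then part 1 applies to $f$, and also to $f^{-1}$, for which $(\Gamma,q,p)$ is a common resolution. Let $f_*[x]=[x']$. Then $(f^{-1})_*[x']=[x]$ by Lemma 4, so the two inequalities give $\dim O_x=\dim O_{x'}$. Also $f_*S_i\mathrm{CH}_0(X)\subseteq S_i\mathrm{CH}_0(X')$ and $(f_*)^{-1}S_i\mathrm{CH}_0(X')\subseteq S_i\mathrm{CH}_0(X)$, so $f_*S_i\mathrm{CH}_0(X)=S_i\mathrm{CH}_0(X')$.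

**Step 2: birational projective HK manifolds are $K$-equivalent.** This step supplies the hypothesis for Theorem A. Let $\dim X=2n=\dim X'$ and put $\omega=\sigma^n$, $\omega'=\sigma'^n$. These are nowhere vanishing sections of the canonical bundles, because $\sigma$ and $\sigma'$ are symplectic. As $X$ is compact and connected, $H^0(X,K_X)=\mathbf C\omega$. Let $(\Gamma,p,q)$ be any common resolution. A section of $K_\Gamma$ gives a top form on the open subset of $X$ where $p^{-1}$ is defined and an isomorphism; by Lemma 1 we may take the complement of this subset to have codimension at least $2$, so the form extends to $X$ by Hartogs. Hence $H^0(\Gamma,K_\Gamma)=p^*H^0(X,K_X)=\mathbf C\,p^*\omega$. The nonzero section $q^*\omega'$ must therefore be $\lambda\,p^*\omega$ with $\lambda\ne0$. Since $\omega$ and $\omega'$ have no zeros,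
$$K_{\Gamma/X}=\operatorname{div}(p^*\omega)=\operatorname{div}(q^*\omega')=K_{\Gamma/X'} .$$

Steps 1 and 2 together prove Theorem A. $\square$

**Step 3: nef canonical divisors.** This step justifies the example in part 2. Let $K_X$ and $K_{X'}$ be nef, let $\Gamma$ be a common resolution, and put $D=K_{\Gamma/X'}-K_{\Gamma/X}$. From $K_\Gamma\sim p^*K_X+K_{\Gamma/X}$ and $K_\Gamma\sim q^*K_{X'}+K_{\Gamma/X'}$ we get $-D\sim q^*K_{X'}-p^*K_X$. On curves contracted by $p$ the second term has degree $0$ and the first has degree at least $0$, so $-D$ is $p$-nef. Next, $p_*K_{\Gamma/X}=0$: if a prime divisor of $\Gamma$ has a divisor of $X$ as its image, $p$ is an isomorphism over the generic point of that image by Lemma 1, so the order of $K_{\Gamma/X}$ along it is $0$. Therefore $p_*D=p_*K_{\Gamma/X'}\ge0$. The negativity lemma (Kollár–Mori, *Birational Geometry of Algebraic Varieties*, Lemma 3.39) says that a divisor $D$ with $-D$ $p$-nef and $p_*D\ge0$ is effective. So $D\ge0$. Exchanging $X$ and $X'$ gives $-D\ge0$. Hence $D=0$, and $X,X'$ are $K$-equivalent. This completes part 2. $\square$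

## 8. One divisor over both sides: the bijection of maximal subvarieties

We prove part 3. Let $X,X'$ be $K$-equivalent, fix a common resolution $\Gamma_0$ with $K_{\Gamma_0/X}=K_{\Gamma_0/X'}$, let $f_*[x]=[x']$ and $d=\dim O_x=\dim O_{x'}$. If $d=N$, an irreducible closed subset of dimension $d$ is everything, so $O_x=X$, $O_{x'}=X'$, and the bijection is $X\leftrightarrow X'$. From now on put $c=N-d\ge1$.

The Mukai flop shows why only subsets of the maximal dimension $d$ are considered. There a line $\ell\subset P$ is carried to $P^\vee$, and the same construction for $f^{-1}$ carries $P^\vee$ to $p(E)=P$ and not back to $\ell$. The inequalities in (6) leave room for such growth. When $Z$ has dimension $d$ there is none, because $\dim O_{x'}=d$ as well.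

**Step 1: the map $Z\mapsto Z'$.** This step defines the map and checks that it depends only on $Z$ and $f$. Let $Z\subset O_x$ be irreducible and closed of dimension $d$. Section 6, Steps 2 and 3, with $\Gamma$ dominating $\Gamma_0$, gives $Z'=q(E)\subset O_{x'}$ with $\dim Z'\ge d$. By (2), $\dim Z'\le d$, so $\dim Z'=d$ and $\operatorname{codim}_{X'}Z'=c$. Replace $\Gamma$ by a common resolution $\Gamma_1$ dominating it, via $h:\Gamma_1\to\Gamma$. The strict transform $E_1\subset\Gamma_1$ of $E_Z$ satisfies $h(E_1)=E$, since both are closures of the preimage of the part of $E_Z$ over which $\Gamma_1$ and $\Gamma$ are isomorphic to $\mathrm{Bl}_ZX$. So $q_1(E_1)=q(h(E_1))=q(E)$. As any two choices of $\Gamma$ are dominated by a third, $Z'$ depends only on $Z$ and $f$.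

**Step 2: $E$ is also the divisor attached to $Z'$.** This is the step that makes the map reversible. By Step 1 we may replace $\Gamma$ by a dominating common resolution for which, in addition, $q$ factors as
$$\Gamma\xrightarrow{\;r\;}B'=\mathrm{Bl}_{Z'}X'\longrightarrow X'.$$
Let $U'\subset X'$ be open with $Z'\cap U'$ smooth and nonempty. Over $U'$ the blow-up $B'$ is smooth, with irreducible exceptional divisor $F$ (the preimage of $Z'\cap U'$; equal to $Z'\cap U'$ if $c=1$), and $K_{B'/X'}=(c-1)F$ by the chart computation in Lemma 3. Since $q(E)=Z'$, the part of $E$ over $U'$ is nonempty, and over $U'$ we have $r(E)\subset F$. Hence $\operatorname{ord}_E(r^*F)\ge1$. Put $k=\operatorname{codim}r(E)\ge1$, computed over $U'$. By $K$-equivalence, formula (1), and Lemma 2 for the proper birational morphism $r$ over $U'$,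
$$c-1=\operatorname{ord}_EK_{\Gamma/X}=\operatorname{ord}_EK_{\Gamma/X'}=\operatorname{ord}_EK_{\Gamma/B'}+(c-1)\operatorname{ord}_E(r^*F)\ge(k-1)+(c-1). \qquad (7)$$
So $k=1$. As $r(E)$ is closed over $U'$, of codimension $1$, and contained in the irreducible divisor $F$, we have $r(E)=F$ over $U'$. Now $B'$ is smooth at the generic point of $F$, so by Lemma 1 $r$ is an isomorphism over a neighborhood $V'$ of it. Inside $r^{-1}(V')\cong V'$, the divisor $E$ is nonempty and corresponds to $F\cap V'$. Therefore $E$ is the strict transform of $E_{Z'}=\overline F$. One and the same prime divisor $E\subset\Gamma$ is the strict transform of $E_Z$ and of $E_{Z'}$.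

**Step 3: the map is bijective.** This step draws the conclusion from the symmetry of $E$. Apply the construction of Step 1 to $f^{-1}$ and $Z'$, using the common resolution $(\Gamma,q,p)$: it dominates $(\Gamma_0,q_0,p_0)$, where $p_0,q_0$ are the two morphisms of $\Gamma_0$, and $q$ factors through $\mathrm{Bl}_{Z'}X'$. By Step 2 the strict transform of $E_{Z'}$ is $E$, so the construction returns $p(E)=Z$. Thus the construction for $f^{-1}$ after that for $f$ is the identity. Exchanging the roles of $X$ and $X'$, so is the composition in the other order. Hence $Z\mapsto Z'$ is a bijection.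

**Step 4: stable birationality.** This step compares $Z$ with $Z'$ themselves. Over a dense open subset of $Z$, the divisor $E_Z$ is a projectivized vector bundle of rank $c$, hence birational to $Z\times\mathbf P^{c-1}$; similarly for $Z'$. By Lemma 1, $E\to E_Z$ and $E\to E_{Z'}$ are birational. So
$$Z\times\mathbf P^{c-1}\sim_{\mathrm{bir}}E_Z\sim_{\mathrm{bir}}E\sim_{\mathrm{bir}}E_{Z'}\sim_{\mathrm{bir}}Z'\times\mathbf P^{c-1},\qquad c-1=N-d-1 .$$

**Step 5: hyper-Kähler manifolds.** This step combines the bijections of all orbits. Let $X,X'$ be birational projective HK manifolds of dimension $2n$. They are $K$-equivalent by Section 7, Step 2, and $\dim O_x\le n$ for all $x$ by Section 2. So an $n$-dimensional constant cycle subvariety $Z$ lies in exactly one orbit $O_x$, and it has the maximal dimension $d=n$ there. By Lemma 4 and its first consequence, applied to $f$ and $f^{-1}$, the isomorphism $f_*$ maps classes of points of $X$ bijectively to classes of points of $X'$, so it matches the orbits of $X$ with those of $X'$. The bijections for the orbits with $d=n$ combine to a bijection between the $n$-dimensional constant cycle subvarieties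 of $X$ and those of $X'$, and corresponding ones satisfy $Z\times\mathbf P^{n-1}\sim_{\mathrm{bir}}Z'\times\mathbf P^{n-1}$ by Step 4. This proves part 3. $\square$

For the Mukai flop this matches $P$ with $P^\vee$, and $E$ is the incidence variety in $P\times P^\vee$.

## 9. The blow-up of a K3 surface at a point off the class $c_X$

We prove part 4; the situation is that of the end of Section 4, read in the other direction. Let $X$ be a projective K3 surface and $x\in X$ a point with $[x]\ne c_X$. By Section 3 such a point exists, $S_1\mathrm{CH}_0(X)=\mathbf Zc_X$ and $[x]\notin\mathbf Zc_X$. Let $\beta:X'\to X$ be the blow-up at $x$, with exceptional curve $C$, and let $f:X\dashrightarrow X'$ be the inverse of $\beta$. A common resolution is $\Gamma=X'$ with $p=\beta$ and $q=\mathrm{id}$.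

**Step 1: the inclusion.** This step checks that part 1 applies. By the first example of Section 1, $K_{\Gamma/X}=C$, while $K_{\Gamma/X'}=0$. So $K_{\Gamma/X}\ge K_{\Gamma/X'}$ and $f_*S_1\mathrm{CH}_0(X)\subseteq S_1\mathrm{CH}_0(X')$.

**Step 2: strictness.** This step exhibits a class that is new on $X'$. For every $\gamma\in C$, Lemma 4 gives $f_*[x]=f_*[p(\gamma)]=[\gamma]$. So $C$ lies in the orbit $O_\gamma$, which has dimension at least $1$ by (2). Hence $f_*[x]=[\gamma]\in S_1\mathrm{CH}_0(X')$. On the other hand $f_*$ is injective and $[x]\notin\mathbf Zc_X=S_1\mathrm{CH}_0(X)$, so $f_*[x]\notin f_*S_1\mathrm{CH}_0(X)$. Therefore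
$$f_*S_1\mathrm{CH}_0(X)\subsetneq S_1\mathrm{CH}_0(X'),$$
which proves part 4 and completes the proof of Theorem B. $\square$
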